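\title{Trace zero matrices that are not commutators, in every size}

\begin{abstract}
A commutator of square matrices over a commutative ring has trace $0$. Suwama asked whether, over a Noetherian ring in which the dimensions $\dim_{R/\mathfrak m}\mathfrak m/\mathfrak m^2$ are bounded, every trace $0$ matrix of sufficiently large size is a commutator. We show that the answer is no: over $k[x,y,z]$ there is, for every $n\ge2$, an $n\times n$ matrix of trace $0$ that is not a commutator. The obstruction comes from the identities $\operatorname{tr}(CA)=\operatorname{tr}(CB)=0$ for $C=AB-BA$. It applies, for all $n\ge 2$, to every Noetherian ring of dimension at least three, and to a one-dimensional Noetherian domain of embedding dimension three at every maximal ideal. We also determine the regular local rings over which, for some $n\ge2$, all $n\times n$ matrices of trace $0$ are commutators, and we show that an $r\times r$ matrix of trace $0$ over any commutative ring becomes a commutator after adding $r-1$ zero rows and columns.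
\end{abstract}

\section{Introduction}\label{sec:intro}

All rings are commutative with $1$. Let $\operatorname{Mat}_n(R)$ be the ring of $n\times n$ matrices over a ring $R$, with identity matrix $\mathbf 1$. A matrix $C\in\operatorname{Mat}_n(R)$ is a \emph{commutator} if $C=[A,B]:=AB-BA$ for some $A,B\in\operatorname{Mat}_n(R)$. Since $\operatorname{tr}(XY)=\operatorname{tr}(YX)$, every commutator has trace $0$. Whether the converse holds depends on $R$ and on $n$. Write $\nu(I)$ for the minimal number of generators of an ideal $I$. The following results are known.
\begin{enumerate}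
\item[(K1)] Over a field, and over any principal ideal ring, every trace $0$ matrix in $\operatorname{Mat}_n(R)$ is a commutator, for every $n\ge1$.
\item[(K2)] If $R$ has a maximal ideal $\mathfrak m$ such that $R_{\mathfrak m}$ is a regular local ring of dimension $m\ge3$, then for every $n$ with $2\le n\le\frac{m^2+2m+5}{8}$ there is a trace $0$ matrix in $\operatorname{Mat}_n(R)$ that is not a commutator.
\item[(K3)] If $R$ is Noetherian and every trace $0$ matrix in $\operatorname{Mat}_2(R)$ is a commutator, then $\nu(\mathfrak m)\le2$ for every maximal ideal $\mathfrak m$.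
\item[(K4)] There is a one-dimensional Noetherian domain $R$ such that for every $n\ge2$ the ring $\operatorname{Mat}_n(R)$ contains a trace $0$ matrix that is not a commutator. For this ring the numbers $\dim_{R/\mathfrak m}\mathfrak m/\mathfrak m^2$ are not bounded as $\mathfrak m$ runs over the maximal ideals.
\end{enumerate}

The number $\dim_{R/\mathfrak m}\mathfrak m/\mathfrak m^2$ is the \emph{embedding dimension} of $R$ at $\mathfrak m$; for Noetherian $R$ it counts the generators that $\mathfrak m$ needs in the local ring $R_{\mathfrak m}$. It is at most $1$ in (K1), it equals $m$ in (K2), and it is at most $2$ in the conclusion of (K3). In these results non-commutators appear when the embedding dimension is large compared with $n$, and (K4) produces them in all sizes over a ring in which it is unbounded. Suwama \cite{Suwama} posed the following as an open question.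

\medskip
\noindent\textbf{Question.} \emph{Let $R$ be a Noetherian ring for which there is a $c>0$ with $\dim_{R/\mathfrak m}\mathfrak m/\mathfrak m^2\le c$ for all maximal ideals $\mathfrak m$ of $R$. Is there an integer $n_0\ge1$, allowed to depend on $R$, such that for all $n\ge n_0$ every trace $0$ matrix in $\operatorname{Mat}_n(R)$ is a commutator?}
\medskip

The hypothesis is necessary for a positive answer (Remark~\ref{rem:necessary}), and there are reasons to guess that it is sufficient. The equation $[A,B]=C$ has $2n^2$ unknowns and $n^2-1$ independent conditions, so the room grows with $n$ while the ring stays fixed. For fixed $m$, the range of $n$ in (K2) is finite; for $m=3$ it consists of $n=2$ alone. And a given non-commutator does not survive enlargement by zeros. Over $k[x,y,z]$, with $k$ a field, the matrix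
\begin{equation}\label{eq:C0}
C_0=\begin{pmatrix}x&y\\ z&-x\end{pmatrix}
\end{equation}
is not a commutator (Section~\ref{sec:obstruction}), but
\begin{equation}\label{eq:padded}
\begin{pmatrix}0&0&0\\0&x&y\\0&z&-x\end{pmatrix}
=\left[\begin{pmatrix}0&-z&x\\1&0&0\\0&0&0\end{pmatrix},\begin{pmatrix}0&x&y\\0&0&0\\1&0&0\end{pmatrix}\right].
\end{equation}
Proposition~\ref{prop:padding} shows that the same happens to every trace $0$ matrix over every ring. The answer to the question is nevertheless no, already for the polynomial ring in three variables.

\begin{theorem}\label{thm:main}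
Let $k$ be a field and $R=k[x,y,z]$. Every maximal ideal of $R$ is generated by $3$ elements, so the hypothesis of the question holds with $c=3$. For every $n\ge2$ there is a trace $0$ matrix in $\operatorname{Mat}_n(R)$ that is not a commutator.
\end{theorem}

The proof is short. If $C=[A,B]$, then $A$ and $B$ give linear relations among the entries of $C$. When the entries admit no relation with a coefficient outside a maximal ideal $\mathfrak m$, both $A$ and $B$ are scalar modulo $\mathfrak m$, and so $C$ vanishes modulo $\mathfrak m^2$. One entry outside $\mathfrak m^2$ then gives a contradiction, and the remaining entries may be taken in a high power of $\mathfrak m$, where there is plenty of room. Section~\ref{sec:obstruction} develops this obstruction. Section~\ref{sec:dim3} proves Theorem~\ref{thm:main} and extends it to all Noetherian rings of dimension at least three. Section~\ref{sec:dim1} builds a one-dimensional counterexample with $c=3$. Sections~\ref{sec:regular} and~\ref{sec:padding} contain positive results, for regular local rings of dimension at most two and for matrices padded with zeros. Section~\ref{sec:limits} explains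 where the method stops.

\section{The trace obstruction}\label{sec:obstruction}

\subsection*{The $2\times2$ case by hand}
Let $R=k[x,y,z]$ and $\mathfrak m=(x,y,z)$, and suppose that the matrix $C_0$ of \eqref{eq:C0} equals $[A,B]$. For any commutator $C=[A,B]$, the identity $\operatorname{tr}(XY)=\operatorname{tr}(YX)$ gives
\begin{equation}\label{eq:traces}
\operatorname{tr}(CA)=\operatorname{tr}(A\cdot BA)-\operatorname{tr}(BA\cdot A)=0,\qquad
\operatorname{tr}(CB)=\operatorname{tr}(AB\cdot B)-\operatorname{tr}(B\cdot AB)=0 .
\end{equation}
With $A=(a_{ij})$ the first equation reads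
\[
x\,(a_{11}-a_{22})+y\,a_{21}+z\,a_{12}=0 .
\]
The part of degree one shows that the polynomials $a_{11}-a_{22}$, $a_{21}$, $a_{12}$ have constant term $0$. So $A=a_{22}\mathbf 1+A'$ where $A'$ has entries in $\mathfrak m$, and the second equation gives $B=b_{22}\mathbf 1+B'$ where $B'$ has entries in $\mathfrak m$. Scalar matrices commute with everything, so $C_0=[A',B']$ has entries in $\mathfrak m^2$. This is false, since $x\notin\mathfrak m^2$.

The argument used two properties of $x,y,z$: every linear relation among them has coefficients in $\mathfrak m$, and they do not all lie in $\mathfrak m^2$. For $n\times n$ matrices the first property is needed for $n^2-1$ elements. If all of them are to be linear forms, three variables are exhausted at $n=2$. But the second property concerns only one element. We isolate the two properties.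

\subsection*{The general obstruction}
Let $R$ be any ring and let $C=(c_{ij})\in\operatorname{Mat}_n(R)$ have trace $0$. We call the $n^2-1$ entries $c_{ij}$ with $(i,j)\ne(n,n)$ the \emph{free entries} of $C$. They may be prescribed arbitrarily, and then $c_{nn}=-\sum_{i<n}c_{ii}$. For $A=(a_{ij})\in\operatorname{Mat}_n(R)$ we have $\operatorname{tr}(CA)=\sum_{i,j}c_{ij}a_{ji}$, and substituting for $c_{nn}$ gives
\begin{equation}\label{eq:pairing}
\operatorname{tr}(CA)=\sum_{i\ne j}c_{ij}\,a_{ji}+\sum_{i=1}^{n-1}c_{ii}\,(a_{ii}-a_{nn}).
\end{equation}
Let $J(C)\subseteq R$ be the ideal generated by all $a_{ij}$ $(i\ne j)$ and all $a_{ii}-a_{nn}$, as $A$ ranges over the matrices with $\operatorname{tr}(CA)=0$. It measures how far such matrices $A$ can be from scalars. By \eqref{eq:pairing}, $J(C)$ is also the ideal generated by the coefficients of all $R$-linear relations among the free entries of $C$, since every tuple of coefficients comes from a matrix $A$ with $a_{nn}=0$.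

\begin{theorem}\label{thm:J}
Let $R$ be a ring and let $C\in\operatorname{Mat}_n(R)$ have trace $0$. If $C$ is a commutator, then all entries of $C$ lie in $J(C)^2$.
\end{theorem}

\begin{proof}
Let $C=[A,B]$. By \eqref{eq:traces}, the matrices $A'=A-a_{nn}\mathbf 1$ and $B'=B-b_{nn}\mathbf 1$ have all their entries in $J(C)$. Since scalar matrices are central, $C=[A',B']$, and so $c_{ij}=\sum_{l}(a'_{il}b'_{lj}-b'_{il}a'_{lj})\in J(C)^2$.
\end{proof}

\begin{corollary}\label{cor:criterion}
Let $R$ be a ring, $\mathfrak a\subseteq R$ an ideal, $n\ge2$ and $N=n^2-1$. Let $c_1,\dots,c_N\in R$ satisfy: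
\begin{enumerate}
\item[(a)] if $a_1,\dots,a_N\in R$ and $\sum_l a_lc_l=0$, then $a_l\in\mathfrak a$ for all $l$;
\item[(b)] $c_l\notin\mathfrak a^2$ for some $l$.
\end{enumerate}
Then the trace $0$ matrix $C\in\operatorname{Mat}_n(R)$ whose free entries are $c_1,\dots,c_N$, in any order, is not a commutator.
\end{corollary}

\begin{proof}
By (a), $J(C)\subseteq\mathfrak a$. By (b), some entry of $C$ is not in $\mathfrak a^2\supseteq J(C)^2$. Apply Theorem~\ref{thm:J}.
\end{proof}

\subsection*{The local form}
Over a local ring, condition (a) has a standard source: minimal generators of an ideal. We recall two facts.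
\begin{enumerate}
\item[(N)] (Nakayama's lemma.) Let $(\mathcal O,\mathfrak n)$ be a Noetherian local ring and $I\subseteq\mathcal O$ an ideal. Elements of $I$ generate $I$ if and only if their images span the $\mathcal O/\mathfrak n$-vector space $I/\mathfrak nI$. Hence $\nu(I)=\dim_{\mathcal O/\mathfrak n}I/\mathfrak nI$, and a generating set with $\nu(I)$ elements maps to a basis of $I/\mathfrak nI$.
\item[(L)] Let $\mathfrak m$ be a maximal ideal of a ring $R$. A module killed by $\mathfrak m$ is a vector space over $R/\mathfrak m$, on which the elements of $R\setminus\mathfrak m$ already act invertibly, so it equals its localization at $\mathfrak m$. Thus $I/\mathfrak mI\cong IR_{\mathfrak m}/\mathfrak mIR_{\mathfrak m}$ for every ideal $I$ of $R$. In particular $\dim_{R/\mathfrak m}\mathfrak m/\mathfrak m^2=\nu(\mathfrak mR_{\mathfrak m})$ when $R_{\mathfrak m}$ is Noetherian.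
\end{enumerate}

\begin{theorem}\label{thm:local}
Let $R$ be a Noetherian ring, $\mathfrak m$ a maximal ideal and $n\ge2$. Suppose that $R_{\mathfrak m}$ has a proper ideal $I\not\subseteq\mathfrak m^2R_{\mathfrak m}$ with $\nu(I)\ge n^2-1$. Then $\operatorname{Mat}_n(R)$ contains a trace $0$ matrix that is not a commutator.
\end{theorem}

\begin{proof}
Write $\mathfrak n=\mathfrak mR_{\mathfrak m}$ and $N=n^2-1$. Take a generating set of $I$ with $\nu(I)$ elements. It contains an element outside $\mathfrak n^2$, since otherwise $I\subseteq\mathfrak n^2$. Choose $N$ members of the set, among them such an element. Each is a fraction $c_l/s_l$ with $c_l\in R$ and $s_l\in R\setminus\mathfrak m$. Multiplying by the unit $s_l$ affects neither linear independence in $I/\mathfrak nI$ nor membership in $\mathfrak n^2$. So the images of $c_1,\dots,c_N$ in $R_{\mathfrak m}$ lie in $I$, are linearly independent in $I/\mathfrak nI$ by (N), and are not all in $\mathfrak n^2$. A relation $\sum_la_lc_l=0$ with $a_l\in R_{\mathfrak m}$ reduces to a linear relation over $R_{\mathfrak m}/\mathfrak n$ in $I/\mathfrak nI$, so all $a_l$ lie in $\mathfrak n$.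

Let $C\in\operatorname{Mat}_n(R)$ be the trace $0$ matrix with free entries $c_1,\dots,c_N$. By Corollary~\ref{cor:criterion} for the ring $R_{\mathfrak m}$ and the ideal $\mathfrak n$, the image of $C$ in $\operatorname{Mat}_n(R_{\mathfrak m})$ is not a commutator. A ring homomorphism sends commutators to commutators, so $C$ is not a commutator in $\operatorname{Mat}_n(R)$.
\end{proof}

\begin{remark}\label{rem:necessary}
Take $I=\mathfrak mR_{\mathfrak m}$. If $\dim_{R/\mathfrak m}\mathfrak m/\mathfrak m^2\ge n^2-1$, then $I\neq I^2$ and $\nu(I)\ge n^2-1$ by (L), so the theorem applies. Hence, if every trace $0$ matrix in $\operatorname{Mat}_n(R)$ is a commutator for a single $n\ge2$, then all embedding dimensions of the Noetherian ring $R$ are at most $n^2-2$. This choice of $I$ says nothing once $n^2-1>c$; a counterexample to the question needs ideals with many more generators than the maximal ideal.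
\end{remark}

\begin{remark}\label{rem:square}
The condition $I\not\subseteq\mathfrak m^2R_{\mathfrak m}$ cannot be dropped. Let $R=k[y,z]_{(y,z)}$ and $I=(y^2,yz,z^2)$, the square of the maximal ideal, so that $\nu(I)=3=2^2-1$. The matrix built from these generators is a commutator,
\[
\begin{pmatrix}y^2&z^2\\ yz&-y^2\end{pmatrix}=\left[\begin{pmatrix}z&-y\\0&0\end{pmatrix},\begin{pmatrix}0&z\\-y&0\end{pmatrix}\right],
\]
and by Theorem~\ref{thm:regular} so is every trace $0$ matrix in $\operatorname{Mat}_2(R)$.
\end{remark}

\section{Rings of dimension at least three}\label{sec:dim3}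

We need ideals that have many generators and still contain an element outside $\mathfrak m^2$. In $k[x,y,z]$ we spend the variable $x$ on the second requirement. Two variables remain, and the ideal $(y,z)^T$ needs $T+1$ generators, a number that grows without bound.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
\emph{Maximal ideals.} Let $\mathfrak p$ be a maximal ideal of $R$, and let $\alpha,\beta,\gamma$ be the images of $x,y,z$ in $R/\mathfrak p$. By the Nullstellensatz, $R/\mathfrak p$ is a finite extension of $k$. Let $f_1(x)$ be the minimal polynomial of $\alpha$ over $k$. Choose $f_2(x,y)$ such that $f_2(\alpha,y)$ is the minimal polynomial of $\beta$ over $k(\alpha)=k[\alpha]$, and $f_3(x,y,z)$ such that $f_3(\alpha,\beta,z)$ is the minimal polynomial of $\gamma$ over $k(\alpha,\beta)=k[\alpha,\beta]$. Dividing out one $f_i$ at a time gives $R/(f_1,f_2,f_3)\cong k(\alpha,\beta,\gamma)$, a field. So $(f_1,f_2,f_3)$ is a maximal ideal contained in $\mathfrak p$, and it equals $\mathfrak p$. The images of $f_1,f_2,f_3$ span $\mathfrak p/\mathfrak p^2$, which therefore has dimension at most $3$.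

\emph{The entries.} Let $n\ge2$, $T=n^2-3\ge1$ and $\mathfrak m=(x,y,z)$. Let $c_1,\dots,c_N$ be the $N=1+(T+1)=n^2-1$ monomials
\[
x,\qquad y^T,\ y^{T-1}z,\ \dots,\ z^T,
\]
and let $I=(x)+(y,z)^T$ be the ideal they generate. We verify the hypotheses of Corollary~\ref{cor:criterion} with $\mathfrak a=\mathfrak m$. Condition (b) holds because $x\notin\mathfrak m^2$.

For (a), note that $\mathfrak mI$ is generated by the products of a variable with one of the $c_l$. These are monomials, so a polynomial lies in $\mathfrak mI$ if and only if each of its monomials is divisible by one of these products. Every product has degree at least $2$, so none divides $x$. Every product is either divisible by $x$ or of degree $T+1$, so none divides a monomial of degree $T$ in $y,z$. Since the $c_l$ are distinct monomials outside $\mathfrak mI$, no nontrivial $k$-linear combination of them lies in $\mathfrak mI$. Now let $\sum_la_lc_l=0$ with $a_l\in R$, and let $a_l(0)\in k$ be the constant term of $a_l$. Then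
\[
\sum_la_l(0)\,c_l=-\sum_l\bigl(a_l-a_l(0)\bigr)c_l\in\mathfrak mI,
\]
so $a_l(0)=0$, that is, $a_l\in\mathfrak m$, for all $l$. Corollary~\ref{cor:criterion} shows that a trace $0$ matrix with free entries $c_1,\dots,c_N$ is not a commutator.
\end{proof}

For $n=2$ the entries are $x,y,z$ and we recover $C_0$. For $n=3$ we have $T=6$, and one of the non-commutators is
\[
\begin{pmatrix}x&y^6&y^5z\\ y^4z^2&y^3z^3&y^2z^4\\ yz^5&z^6&-x-y^3z^3\end{pmatrix}.
\]

The construction used the polynomial ring only to know that, after killing $x$, the powers of the maximal ideal need arbitrarily many generators. Dimension theory provides this in general. Recall that $\dim R$ is the supremum of the lengths of chains of prime ideals of $R$, so that $\dim R=\sup_{\mathfrak m}\dim R_{\mathfrak m}$ over the maximal ideals $\mathfrak m$. For a Noetherian local ring $(\mathcal O,\mathfrak n)$ of dimension $d$ we use two standard facts.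
\begin{enumerate}
\item[(D1)] $d$ is the least number of elements that generate a proper ideal containing a power of $\mathfrak n$.
\item[(D2)] If $d\ge1$, the function $T\mapsto\dim_{\mathcal O/\mathfrak n}\mathfrak n^T/\mathfrak n^{T+1}$ agrees for large $T$ with a polynomial in $T$ of degree $d-1$.
\end{enumerate}
The next theorem removes from (K2) both the upper bound on $n$ and the regularity assumption.

\begin{theorem}\label{thm:dim3}
Let $R$ be a Noetherian ring with $\dim R_{\mathfrak m}\ge3$ for some maximal ideal $\mathfrak m$. Then for every $n\ge2$ there is a trace $0$ matrix in $\operatorname{Mat}_n(R)$ that is not a commutator. Consequently, if $R$ is Noetherian and every trace $0$ matrix in $\operatorname{Mat}_n(R)$ is a commutator for even one $n\ge2$, then $\dim R\le2$.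
\end{theorem}

\begin{proof}
Let $\mathcal O=R_{\mathfrak m}$, $\mathfrak n=\mathfrak m\mathcal O$ and $d=\dim\mathcal O\ge3$. Since $d>0$ we have $\mathfrak n\ne0$, so $\mathfrak n\ne\mathfrak n^2$ by (N). Pick $x\in\mathfrak n\setminus\mathfrak n^2$, and let $\bar{\mathcal O}=\mathcal O/(x)$, with maximal ideal $\bar{\mathfrak n}=\mathfrak n/(x)$ and dimension $e$.

First, $e\ge d-1\ge2$. Indeed, by (D1) there are $e$ elements of $\bar{\mathfrak n}$ generating an ideal that contains a power of $\bar{\mathfrak n}$. Lifts of them to $\mathfrak n$, together with $x$, generate a proper ideal of $\mathcal O$ containing the same power of $\mathfrak n$. So $d\le e+1$ by (D1).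

By (D2), $\dim\bar{\mathfrak n}^T/\bar{\mathfrak n}^{T+1}$ agrees for large $T$ with a polynomial of degree $e-1\ge1$. This is where $d\ge3$ is used: a nonconstant polynomial with nonnegative values for large $T$ tends to infinity. Fix $T\ge1$ with $\dim\bar{\mathfrak n}^T/\bar{\mathfrak n}^{T+1}\ge n^2-2$, and put $I=(x)+\mathfrak n^T$. This is a proper ideal, and $I\not\subseteq\mathfrak n^2$ because $x\in I$.

To compute $\nu(I)=\dim I/\mathfrak nI$, consider $\mathfrak nI\subseteq\mathfrak nI+(x)\subseteq I$. The quotient $(\mathfrak nI+(x))/\mathfrak nI$ is spanned by the class of $x$, which is nonzero because $\mathfrak nI\subseteq\mathfrak n^2$; so it has dimension $1$. The images of $I$ and of $\mathfrak nI=\mathfrak nx+\mathfrak n^{T+1}$ in $\bar{\mathcal O}$ are $\bar{\mathfrak n}^T$ and $\bar{\mathfrak n}^{T+1}$, so $I/(\mathfrak nI+(x))\cong\bar{\mathfrak n}^T/\bar{\mathfrak n}^{T+1}$. Therefore $\nu(I)\ge1+(n^2-2)=n^2-1$, and Theorem~\ref{thm:local} applies. The last statement follows from $\dim R=\sup_{\mathfrak m}\dim R_{\mathfrak m}$.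
\end{proof}

\section{A one-dimensional domain of embedding dimension three}\label{sec:dim1}

One might hope to save a positive answer by bounding the Krull dimension as well. The example (K4) has dimension one but unbounded embedding dimension. The following ring has dimension one and embedding dimension three everywhere.

\begin{theorem}\label{thm:dim1}
There is a one-dimensional Noetherian domain $R$ with $\dim_{R/\mathfrak m}\mathfrak m/\mathfrak m^2=3$ for every maximal ideal $\mathfrak m$, such that for every $n\ge2$ the ring $\operatorname{Mat}_n(R)$ contains a trace $0$ matrix that is not a commutator.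
\end{theorem}

We first construct, for each $T$, a one-dimensional local ring in which the ideal $(x)+(y,z)^T$ still needs $T+2$ generators. We then glue these rings into one Noetherian domain.

\subsection*{Monomial curves}
For positive integers $s_1,\dots,s_r$ let $\langle s_1,\dots,s_r\rangle\subseteq\mathbb N$ be the set of sums $\sum_ih_is_i$ with integers $h_i\ge0$. We substitute $y=t^b$, $z=t^{b+1}$, $x=t^a$. The monomial $y^{T-j}z^j$ becomes $t^{Tb+j}$. To keep the argument of Section~\ref{sec:dim3} alive we need three things: $t^a$ should not be a monomial in $t^b,t^{b+1}$, so that it stays outside the square of the maximal ideal; $a$ should exceed $Tb+T$, so that $t^a$ divides none of the $t^{Tb+j}$; and $b$ should exceed $T$, so that the $t^{Tb+j}$ do not divide one another. So $a$ must be a large integer missing from $\langle b,b+1\rangle$. For $T\ge1$ put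
\[
b=T+3,\qquad a=b^2-b-1,\qquad H=\langle b,b+1\rangle,\qquad S_T=\langle b,b+1,a\rangle .
\]
For $T=1$ we get $H=\langle4,5\rangle=\{0,4,5,8,9,10,12,13,\dots\}$ and $a=11$.

\begin{lemma}\label{lem:curve}
Let $T\ge1$, let $L$ be a field, and let $\Lambda=L[t^s:s\in S_T]\subseteq L[t]$ and $M=(t^s:s\in S_T\setminus\{0\})\subseteq\Lambda$. Then $M$ is a maximal ideal, and $\Lambda_M$ is a one-dimensional Noetherian local domain of embedding dimension $3$ that has a proper ideal $I'\not\subseteq M^2\Lambda_M$ with $\nu(I')=T+2$.
\end{lemma}

\begin{proof}
We record four facts about $S_T$.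
\begin{enumerate}
\item[(i)] $a\notin H$. The elements of $H$ are the numbers $hb+j$ with $0\le j\le h$. If $a=hb+j$, then $j=(b-2-h)b+(b-1)$, because $a=(b-2)b+(b-1)$. For $h\le b-2$ this gives $j\ge b-1>h$, and for $h\ge b-1$ it gives $j\le-1$.
\item[(ii)] $a=b(T+2)-1=Tb+2b-1>Tb+T$, and $b>T$.
\item[(iii)] Every nonzero element of $S_T$ is at least $b$, since $a\ge 3b-1>b$ by (ii).
\item[(iv)] Every $s\in S_T$ with $s<a$ lies in $H$, since a sum of generators equal to $s$ cannot involve $a$.
\end{enumerate}
The monomials $t^s$, $s\in S_T$, form an $L$-basis of $\Lambda$, and those with $s\ne0$ form a basis of $M$. So $\Lambda/M=L$ and $M$ is maximal. The ring $\Lambda=L[t^b,t^{b+1},t^a]$ is a Noetherian domain. It is integral over $L[t^b]$, as $t^s$ is a root of $X^b-(t^b)^s$, and integral extensions preserve dimension, so $\dim\Lambda=1$. Since $0\subsetneq M$, also $\dim\Lambda_M=1$.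

\emph{Embedding dimension.} The ideal $M^2$ is spanned by the $t^{s+s'}$ with $s,s'\in S_T\setminus\{0\}$. So $M/M^2$ has as a basis the $t^s$ for which $s\ne0$ is not a sum of two nonzero elements of $S_T$. Such an $s$ must be one of the generators $b,b+1,a$, and all three qualify: $b$ and $b+1$ are less than $2b$, so (iii) applies; and if $a=s+s'$ with $s,s'\neq0$, then $s,s'\in H$ by (iv), contradicting (i). Hence $\dim M/M^2=3$ and $t^a\notin M^2$.

\emph{The ideal.} Let $I\subseteq M$ be generated by $t^a$ and $t^{Tb+j}$ for $0\le j\le T$; here $Tb+j\in H$. By (ii) these are $T+2$ distinct monomials. The ideal $MI$ is spanned by the monomials with exponent $a+s$ or $Tb+j+s$, where $0\le j\le T$ and $s\in S_T\setminus\{0\}$. No generator of $I$ is among them. For $0\le j'\le T$, the exponent $Tb+j'\le Tb+T$ is less than $a+s$ by (ii), and less than $Tb+b\le Tb+j+s$ by (ii) and (iii). The exponent $a$ is not $a+s$; and if $a=Tb+j+s$, then $s\in H$ by (iv), so $a\in H$, contradicting (i). Thus the $T+2$ generators are linearly independent modulo $MI$, and $\dim I/MI=T+2$.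

By (L), the modules $M/M^2$ and $I/MI$ do not change under localization at $M$. So $\Lambda_M$ has embedding dimension $3$, the element $t^a$ is not in $M^2\Lambda_M$, and $I'=I\Lambda_M$ has $\nu(I')=T+2$ by (N).
\end{proof}

One such ring cannot serve all $n$ through Theorem~\ref{thm:local}. An ideal of $\Lambda$ is a submodule of $L[t]$, which is free of rank $b$ over the principal ideal domain $L[t^b]$; so it is generated by at most $b$ elements, and the same holds for the ideals of $\Lambda_M$. We therefore need a ring in which local rings of this type occur for all $T$.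

\subsection*{Gluing}
The construction is in the style of Hochster \cite{Hochster}; we give the full proof. Let $k$ be a field and
\[
R_0=k[t_i^{\,s}: i\ge1,\ s\in S_i]\subseteq k[t_1,t_2,\dots].
\]
A $k$-basis of $R_0$ is formed by the monomials $\prod_it_i^{s_i}$ with $s_i\in S_i$ and $s_i=0$ for all but finitely many $i$. Let $P_i\subseteq R_0$ be the ideal generated by the $t_i^{\,s}$ with $s\in S_i\setminus\{0\}$. It is spanned by the basis monomials with $s_i\neq0$, so it is the kernel of the homomorphism $f\mapsto f|_{t_i=0}$ from $R_0$ to the domain $R_0$. This has three consequences. Each $P_i$ is prime. No $P_i$ contains another, since $t_j^{\,s}\in P_j\setminus P_i$ for $j\ne i$ and $0\neq s\in S_j$. And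
\begin{equation}\label{eq:finite}
\text{if $0\ne f\in R_0$ and $t_i$ does not occur in $f$, then $f\notin P_i$.}
\end{equation}
In particular a nonzero $f$ lies in only finitely many $P_i$.

The ring $R_0$ is not Noetherian, since the chain $P_1\subseteq P_1+P_2\subseteq\cdots$ is strictly increasing. We remove all primes not contained in some $P_i$ by inverting the multiplicative set $U=R_0\setminus\bigcup_iP_i$. The primes that survive are those contained in $\bigcup_iP_i$, and we must show that they lie in a single $P_i$. Prime avoidance states that an ideal contained in a \emph{finite} union of primes is contained in one of them. It fails for infinite unions: $(y,z)\subseteq k[y,z]$ lies in the union of the principal primes and in none of them. Here it is rescued by the supply of unused variables.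

\begin{lemma}\label{lem:avoid}
Every ideal $\mathfrak a$ of $R_0$ with $\mathfrak a\subseteq\bigcup_iP_i$ is contained in some $P_i$.
\end{lemma}

\begin{proof}
We may assume $\mathfrak a\ne0$. Take $0\ne f\in\mathfrak a$ and let $F=\{i:f\in P_i\}$, a finite nonempty set. Suppose $\mathfrak a\not\subseteq P_i$ for all $i\in F$. Prime avoidance gives $g\in\mathfrak a$ with $g\notin P_i$ for all $i\in F$; in particular $g\ne0$. The element $g$ may lie in some $P_i$ with $i\notin F$, where $f$ does not, so we combine the two without allowing cancellation. Choose $j$ such that $t_j$ occurs in neither $f$ nor $g$, choose $0\ne s\in S_j$, and put $h=g+ft_j^{\,s}\in\mathfrak a$. By \eqref{eq:finite}, $j\notin F$ and $g\notin P_j$.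
\begin{itemize}
\item If $i\in F$, then $h\equiv g\not\equiv0$ modulo $P_i$.
\item If $i=j$, then $h\equiv g\not\equiv0$ modulo $P_j$.
\item If $i\notin F$ and $i\ne j$, then $h|_{t_i=0}=g|_{t_i=0}+f|_{t_i=0}\,t_j^{\,s}$ is a polynomial in $t_j$ in which the coefficient of $t_j^{\,s}$ is $f|_{t_i=0}\ne0$. So $h\notin P_i$.
\end{itemize}
Thus $h\in\mathfrak a$ and $h\notin\bigcup_iP_i$, a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:dim1}]
Let $R=U^{-1}R_0$, a domain. Its primes correspond to the primes of $R_0$ disjoint from $U$, which by Lemma~\ref{lem:avoid} are the primes contained in some $P_i$. Since the $P_i$ are pairwise incomparable, the maximal ideals of $R$ are exactly the $P_iR$, and $R_{P_iR}=(R_0)_{P_i}$.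

\emph{The local rings.} Let $D_i=k[t_j^{\,s}:j\ne i,\ s\in S_j]$ and let $L_i$ be its field of fractions. The ring $R_0$ is a free $D_i$-module with basis $t_i^{\,s}$, $s\in S_i$, and $P_i$ is the submodule spanned by the $t_i^{\,s}$ with $s\neq 0$. By \eqref{eq:finite}, the nonzero elements of $D_i$ lie outside $P_i$, so we may invert them first. This turns $R_0$ into $\Lambda_i=L_i[t_i^{\,s}:s\in S_i]$ and $P_i$ into the ideal $M_i$ spanned by the nonconstant monomials. Hence $R_{P_iR}=(\Lambda_i)_{M_i}$ is the ring of Lemma~\ref{lem:curve} for $T=i$ and $L=L_i$. It follows that $\dim R=1$ and, by (L), that $\dim_{R/\mathfrak m}\mathfrak m/\mathfrak m^2=3$ for every maximal ideal $\mathfrak m$.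

\emph{$R$ is Noetherian.} A nonzero element $f/u$ of $R$ lies in $P_iR$ if and only if $f\in P_i$, so it lies in finitely many maximal ideals. A ring with this property whose localizations at maximal ideals are Noetherian is Noetherian \cite{AM}. We recall the argument. Let $\mathfrak a\ne0$ be an ideal of $R$, let $0\ne f\in\mathfrak a$, and let $\mathfrak m_1,\dots,\mathfrak m_r$ be the maximal ideals containing $f$. Let $\mathfrak b\subseteq\mathfrak a$ be generated by $f$ and by finitely many elements of $\mathfrak a$ whose images generate $\mathfrak aR_{\mathfrak m_l}$ for each $l$. Then $\mathfrak bR_{\mathfrak m}=\mathfrak aR_{\mathfrak m}$ for every maximal ideal $\mathfrak m$, both sides being the unit ideal when $f\notin\mathfrak m$. Hence $\mathfrak b=\mathfrak a$.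

\emph{Non-commutators.} Given $n\ge2$, put $T=n^2-3\ge1$. By Lemma~\ref{lem:curve}, $R_{P_TR}$ has a proper ideal that is not contained in the square of the maximal ideal and needs $T+2=n^2-1$ generators. Theorem~\ref{thm:local} applies.
\end{proof}

\section{Regular local rings}\label{sec:regular}

A Noetherian local ring $(R,\mathfrak n)$ is \emph{regular} if $\nu(\mathfrak n)=\dim R$. For these rings the bound $\dim R\le2$ of Theorem~\ref{thm:dim3} is sharp.

\begin{theorem}\label{thm:regular}
For a regular local ring $R$ the following are equivalent:
\begin{enumerate}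
\item[(a)] $\dim R\le2$;
\item[(b)] every trace $0$ matrix in $\operatorname{Mat}_2(R)$ is a commutator;
\item[(c)] for some $n\ge2$, every trace $0$ matrix in $\operatorname{Mat}_n(R)$ is a commutator.
\end{enumerate}
Moreover, (b) holds for every quotient of a regular local ring of dimension at most $2$.
\end{theorem}

For $n=2$ the commutator is a cross product. For $u,v\in R^3$ let $u\cdot v=\sum_iu_iv_i$ and
\[
u\times v=(u_2v_3-u_3v_2,\ u_3v_1-u_1v_3,\ u_1v_2-u_2v_1),
\]
so that $(u\times v)\cdot e=\det(u,v,e)$ for all $e\in R^3$.

\begin{lemma}\label{lem:cross}
Over any ring $R$, the matrix $\begin{pmatrix}\alpha&\beta\\ \gamma&-\alpha\end{pmatrix}$ is a commutator if and only if $(\alpha,\gamma,\beta)=u\times v$ for some $u,v\in R^3$.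
\end{lemma}

\begin{proof}
For $A,B\in\operatorname{Mat}_2(R)$ put $u=(a_{11}-a_{22},a_{12},a_{21})$ and $v=(b_{11}-b_{22},b_{12},b_{21})$. Every pair $u,v$ arises in this way, with $a_{22}=b_{22}=0$. The entries of $[A,B]$ are
\begin{align*}
[A,B]_{11}&=a_{12}b_{21}-a_{21}b_{12}=u_2v_3-u_3v_2,\\
[A,B]_{21}&=a_{21}(b_{11}-b_{22})-(a_{11}-a_{22})b_{21}=u_3v_1-u_1v_3,\\
[A,B]_{12}&=(a_{11}-a_{22})b_{12}-a_{12}(b_{11}-b_{22})=u_1v_2-u_2v_1,
\end{align*}
and $[A,B]_{22}=-[A,B]_{11}$.
\end{proof}

If $w=u\times v$, then $w\cdot u=w\cdot v=0$; this is \eqref{eq:traces} in the new coordinates. So $u$ and $v$ must be sought in the module of relations among the entries of $w$, and the natural candidates are a basis of this module, if it has one. We use the following standard facts. A regular local ring $R$ of dimension $d$ is a unique factorization domain, and it has global dimension $d$, that is, $\operatorname{Ext}_R^{i}(N,-)=0$ for all $R$-modules $N$ and all $i>d$, with $d$ minimal. A module $K$ is projective if and only if $\operatorname{Ext}^1_R(K,-)=0$. A finitely generated projective module over a local ring is free.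

\begin{proof}[Proof of Theorem~\ref{thm:regular}]
The implication (b)$\Rightarrow$(c) is immediate, and (c)$\Rightarrow$(a) is Theorem~\ref{thm:dim3}. Assume (a). By Lemma~\ref{lem:cross} we must write each $w\in R^3$ as a cross product. For $w=0$ take $u=v=0$. Let $w\ne0$, and write $w=gw'$, where $g$ is a greatest common divisor of the entries of $w$; then no prime element of $R$ divides all entries of $w'$. Let $F$ be the field of fractions of $R$.

\emph{The relations form a free module.} Let $K=\{u\in R^3:w'\cdot u=0\}$ and $N=R/(w_1',w_2',w_3')$. In the exact sequence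
\[
0\to K\to R^3\xrightarrow{\ u\,\mapsto\,w'\cdot u\ }R\to N\to0
\]
the two middle terms are free, so $\operatorname{Ext}^1_R(K,-)\cong\operatorname{Ext}^3_R(N,-)$, which vanishes because $\dim R\le2$. Hence $K$ is projective; it is finitely generated since $R$ is Noetherian, and so it is free. Its rank is the dimension of $\{u\in F^3:w'\cdot u=0\}$, which is $2$ because $w'\ne0$. Let $u,v$ be a basis of $K$.

\emph{$u\times v$ is a multiple of $w'$.} Since $u,v$ are linearly independent over $F$, we have $u\times v\ne0$, and the space $\{\xi\in F^3:\xi\cdot u=\xi\cdot v=0\}$ is one-dimensional. It contains $u\times v$ and $w'$, so $u\times v=\mu w'$ with $0\neq\mu\in F$. Write $\mu=\mu_1/\mu_2$ in lowest terms. As $\mu w'\in R^3$, the element $\mu_2$ divides $\mu_1w'_i$, hence $w_i'$, for each $i$. So $\mu_2$ is a unit and $\mu\in R$.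

\emph{$\mu$ is a unit.} It suffices to show that no prime element $\pi$ divides $\mu$. Let $\mathfrak q=(\pi)$. Some entry of $w'$ is not divisible by $\pi$ and is therefore a unit in $R_{\mathfrak q}$; so there is $e\in R_{\mathfrak q}^3$ with $w'\cdot e=1$. Every $\xi\in R_{\mathfrak q}^3$ is the sum of $(w'\cdot\xi)e$ and an element of $K_{\mathfrak q}=R_{\mathfrak q}u+R_{\mathfrak q}v$. Thus $u,v,e$ generate $R_{\mathfrak q}^3$, and $\det(u,v,e)$ is a unit of $R_{\mathfrak q}$. But $\det(u,v,e)=(u\times v)\cdot e=\mu\,(w'\cdot e)=\mu$. So $\mu\notin\mathfrak q$.

We conclude that $w=gw'=(g\mu^{-1}u)\times v$, which proves (b). For a quotient $R/\mathfrak a$, lift the entries $\alpha,\beta,\gamma$ of a trace $0$ matrix to $R$, write the resulting trace $0$ matrix as a commutator over $R$, and reduce modulo $\mathfrak a$.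
\end{proof}

For $w=(y^2,yz,z^2)$ the basis $u=(z,-y,0)$, $v=(0,z,-y)$ gives the identity of Remark~\ref{rem:square}. The hypothesis $\dim R\le2$ entered only in the freeness of $K$. For $w=(x,z,y)$ over $k[x,y,z]_{(x,y,z)}$, which corresponds to $C_0$, the module $K$ is therefore not free: otherwise $C_0$ would be a commutator over this local ring, contrary to Corollary~\ref{cor:criterion}.

\section{Padding with zeros}\label{sec:padding}

We return to the identity \eqref{eq:padded}. For square matrices $C$ and $D$ let $\operatorname{diag}(D,C)$ be the block diagonal matrix, and let $C\oplus0_m=\operatorname{diag}(C,0_m)$, where $0_m$ is the $m\times m$ zero matrix.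

\begin{proposition}\label{prop:padding}
Let $R$ be any ring, $r\ge2$, $D\in\operatorname{Mat}_{r-1}(R)$ and $C\in\operatorname{Mat}_r(R)$ with $\operatorname{tr}D+\operatorname{tr}C=0$. Then $\operatorname{diag}(D,C)\in\operatorname{Mat}_{2r-1}(R)$ is a commutator. In particular, if $\operatorname{tr}C=0$, then $C\oplus0_m$ is a commutator for all $m\ge r-1$.
\end{proposition}

The equation $[X,Y]=\operatorname{diag}(D,C)$ is quadratic in the entries of $X$ and $Y$. We take $X$ and $Y$ with zero diagonal blocks, so that $[X,Y]$ is block diagonal, and we fix their lower left blocks, so that the equation becomes linear in the upper right blocks. This leaves $2r(r-1)$ unknowns for $r^2+(r-1)^2=2r(r-1)+1$ equations, one of which will follow from the trace condition. The fixed blocks have entries $0$ and $1$, and the system can be solved without division.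

\begin{proof}
Let $E$ be the identity matrix of size $r-1$, and let $u=\binom{E}{0}$ and $w=\binom{0}{E}$ be the $r\times(r-1)$ matrices obtained by adding a zero row below or above $E$. For $(r-1)\times r$ matrices $p,q$,
\[
\left[\begin{pmatrix}0&p\\u&0\end{pmatrix},\begin{pmatrix}0&q\\w&0\end{pmatrix}\right]=\begin{pmatrix}pw-qu&0\\0&uq-wp\end{pmatrix}.
\]
Here $uq$ is $q$ with a zero row added below, $wp$ is $p$ with a zero row added above, $pw$ is $p$ without its first column, and $qu$ is $q$ without its last column. Put $p_{0,j}=0$ for $1\le j\le r$. The equations $uq-wp=C$ and $pw-qu=D$ read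
\begin{align*}
q_{ij}-p_{i-1,j}&=C_{ij}&&(1\le i\le r-1,\ 1\le j\le r),\\
-p_{r-1,j}&=C_{rj}&&(1\le j\le r),\\
p_{i,j+1}-q_{ij}&=D_{ij}&&(1\le i,j\le r-1).
\end{align*}
The first line defines $q$ in terms of $p$. Substituting it into the third, we must find $p$ with
\begin{align}
p_{i,j+1}&=p_{i-1,j}+C_{ij}+D_{ij}&&(1\le i,j\le r-1),\label{eq:rec}\\
p_{r-1,j}&=-C_{rj}&&(1\le j\le r).\label{eq:end}
\end{align}
View $p$ as an array with rows $0,\dots,r-1$ and columns $1,\dots,r$. The recursion \eqref{eq:rec} expresses each entry outside row $0$ and column $1$ through its upper left neighbor, and \eqref{eq:end} prescribes the last row. So the system splits along the diagonals $\{p_{i,j}:j-i=\delta\}$.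
\begin{itemize}
\item For $\delta\ge2$ the diagonal starts at $p_{0,\delta}=0$ and ends in column $r$, at row $r-\delta<r-1$. The recursion determines its entries, and \eqref{eq:end} imposes no condition.
\item For $\delta\le0$ the diagonal starts at $p_{1-\delta,1}$, which \eqref{eq:rec} leaves free, and ends in row $r-1$. The last entry is $p_{1-\delta,1}$ plus a fixed element of $R$, so the starting entry can be chosen to satisfy \eqref{eq:end}.
\item For $\delta=1$ the diagonal starts at $p_{0,1}=0$ and ends at $p_{r-1,r}$, so both ends are prescribed. The recursion gives $p_{r-1,r}=\sum_{i<r}(C_{ii}+D_{ii})=\operatorname{tr}C+\operatorname{tr}D-C_{rr}=-C_{rr}$, as \eqref{eq:end} requires. This is the only use of the trace condition.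
\end{itemize}
Hence $p$ and $q$ exist. For the last statement take $D=0$. Conjugation by a permutation matrix carries $\operatorname{diag}(0_{r-1},C)$ to $C\oplus0_{r-1}$ and preserves commutators, and $[X\oplus0_l,Y\oplus0_l]=[X,Y]\oplus0_l$ for all $l\ge0$.
\end{proof}

For $r=2$ the proof gives $p=(-C_{21},-C_{22})$ and $q=(C_{11},C_{12})$; with $C=C_0$ and $D=0$ this is \eqref{eq:padded}. Thus no fixed matrix yields counterexamples in all sizes by adding zeros, and the matrices of Sections~\ref{sec:dim3} and~\ref{sec:dim1} have to be rebuilt as $n$ grows. The obstruction itself also shows this dependence on the full size: as soon as one free entry of $C$ is $0$, there is a relation with coefficient $1$, so $J(C)=R$ and Theorem~\ref{thm:J} says nothing.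

\section{Embedding dimension at most two}\label{sec:limits}

The counterexamples with bounded embedding dimension constructed above need $c\ge3$, and this is a limit of the method: Theorem~\ref{thm:local} never applies at a maximal ideal of embedding dimension at most $2$. Indeed, let $(\mathcal O,\mathfrak n)$ be a Noetherian local ring with $\nu(\mathfrak n)\le2$, and let $I$ be a proper ideal containing an element $x\notin\mathfrak n^2$. By (N), $\mathfrak n=(x,y)$ for some $y$, so the maximal ideal of $\bar{\mathcal O}=\mathcal O/(x)$ is generated by the image $\bar y$ of $y$. By Krull's intersection theorem $\bigcap_l(\bar y^{\,l})=0$, so every nonzero element of $\bar{\mathcal O}$ is a unit times a power of $\bar y$, and every ideal of $\bar{\mathcal O}$ is principal. Hence $\nu(I)\le2<n^2-1$ for all $n\ge2$.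

We do not settle whether a positive statement holds under the stronger hypothesis $c=2$, nor the case of non-principal Dedekind domains, which have $c=1$, for $n\ge3$.

\begin{thebibliography}{9}

\bibitem{AM} Atiyah--Macdonald, Ch.~7, Exercise~9.

\bibitem{Hochster} Hochster, Duke Math. J. 40 (1973).

\bibitem{Suwama} Makoto Suwama, \emph{On Trace Zero Matrices and Commutators}, arXiv:2111.04884 (2021).

\end{thebibliography}
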